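\title{Closed $\mathbb F_1$-points of quiver Grassmannians and Euler characteristics: a counterexample of type $\widetilde D_4$}

\begin{abstract}
A basis of a complex quiver representation presents its quiver Grassmannians by Pl\"ucker relations. These relations can be solved in the Krasner hyperfield $\{0,1\}$, and the solutions of minimal support form a finite set, the Tits space. One may ask whether every indecomposable representation of a tame quiver has a basis for which the number of these points equals the Euler characteristic of the complex quiver Grassmannian. We show that this is not so. For the representation of dimension vector $(3;2,2,2,2)$ of $\widetilde D_4$ attached to four points of $\mathbb P^2$ in general position, the Euler characteristic is $7$, while the minimum over all bases of the number of points of the Tits space is $8$. For $n$ points of $\mathbb P^2$, no three collinear, equality can be reached if and only if $n\le 3$.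
\end{abstract}

\section{The question and the result}\label{sec:intro}

The Grassmannian of $r$-dimensional subspaces of $\mathbb C^d$ has Euler characteristic $\binom dr$, the number of coordinate subspaces. The coordinate subspaces can be recognized from the shape of the Pl\"ucker relations alone: among all vanishing patterns of Pl\"ucker coordinates that the relations do not forbid, they are the minimal ones. This paper concerns the same comparison for quiver Grassmannians. We begin with the definitions.

\subsection*{Quiver Pl\"ucker relations}
Let $Q=(Q_0,Q_1)$ be a quiver with source and target maps $s,t\colon Q_1\to Q_0$. A \emph{representation} $M$ of $Q$ consists of finite-dimensional complex vector spaces $M_v$ $(v\in Q_0)$, of dimension $d_v$, and linear maps $M_\alpha\colon M_{s(\alpha)}\to M_{t(\alpha)}$ $(\alpha\in Q_1)$. A \emph{subrepresentation} is a tuple of subspaces $N_v\subseteq M_v$ with $M_\alpha(N_{s(\alpha)})\subseteq N_{t(\alpha)}$ for all $\alpha$, and $M\neq 0$ is \emph{indecomposable} if it is not the direct sum of two nonzero subrepresentations. The subrepresentations with $\dim N_v=e_v$ form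 a projective variety $\mathrm{Gr}_{\mathbf e}(M)$, the \emph{quiver Grassmannian}. We write $\chi$ for the topological Euler characteristic.

A \emph{basis} $B$ of $M$ is a choice of a totally ordered basis $B_v$ of $M_v$ for every $v$. It turns $M_\alpha$ into a matrix $(\lambda^\alpha_{k,j})$ with rows indexed by $k\in B_{t(\alpha)}$ and columns by $j\in B_{s(\alpha)}$. A \emph{rank vector} is a tuple $\mathbf r=(r_v)$ with $0\le r_v\le d_v$, and its \emph{dual} $\mathbf r^\ast$ is given by $r_v^\ast=d_v-r_v$. Consider variables $P_v(I)$ for $v\in Q_0$ and $I\subseteq B_v$ with $\#I=r_v$. For $e\in J$ put $\varepsilon(e,J)=(-1)^{\#\{e'\in J:\,e'<e\}}$, and write $I\cup e$, $J\setminus e$ for $I\cup\{e\}$, $J\setminus\{e\}$. The \emph{quiver Pl\"ucker relations} are of two kinds. For each vertex $v$ and all $I,J\subseteq B_v$ with $\#I=r_v-1$, $\#J=r_v+1$,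
\begin{equation}\label{eq:GP}
\sum_{e\in J\setminus I}\varepsilon(e,J)\,\varepsilon(e,I\cup e)\,P_v(I\cup e)\,P_v(J\setminus e)=0 .
\end{equation}
For each arrow $\alpha$ and all $I\subseteq B_{t(\alpha)}$, $J\subseteq B_{s(\alpha)}$ with $\#I=r_{t(\alpha)}-1$, $\#J=r_{s(\alpha)}+1$,
\begin{equation}\label{eq:arrow}
\sum_{j\in J}\ \sum_{k\in B_{t(\alpha)}\setminus I}\varepsilon(j,J)\,\varepsilon(k,I\cup k)\,\lambda^\alpha_{k,j}\,P_{t(\alpha)}(I\cup k)\,P_{s(\alpha)}(J\setminus j)=0 .
\end{equation}

Over $\mathbb C$, take each $P_v$ nonzero and up to scaling. The Grassmann--Pl\"ucker relations \eqref{eq:GP} say that $P_v$ is the vector of maximal minors of an $r_v$-dimensional space $W_v$ of covectors on $M_v$. Let $N_v=W_v^\perp\subseteq M_v$, of dimension $r_v^\ast$. As $I$ varies, the covectors with coordinates $\varepsilon(k,I\cup k)P_v(I\cup k)$, $k\notin I$, span $W_v$; as $J$ varies, the vectors with coordinates $\varepsilon(j,J)P_v(J\setminus j)$, $j\in J$, span $N_v$. So \eqref{eq:arrow} says that $W_{t(\alpha)}$ annihilates $M_\alpha(N_{s(\alpha)})$. Hence the complex solutions for the rank vector $\mathbf r$ are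 the points of $\mathrm{Gr}_{\mathbf r^\ast}(M)$; this is why the dual rank vector appears below.

\subsection*{Points over the Krasner hyperfield}
The \emph{Krasner hyperfield} is $\mathbb K=\{0,1\}$ with the usual multiplication and the multivalued addition $0+x=\{x\}$, $1+1=\{0,1\}$. It records whether a complex number vanishes: the morphism $\mathbb C\to\mathbb K$ sends every nonzero number to $1$, and a sum in $\mathbb K$ contains $0$ exactly when the number of its nonzero terms is not one. Accordingly, $\mathrm{Gr}_{\mathbf r}(M,B)(\mathbb K)$ is the set of tuples $P=(P_v)$ of functions $P_v\colon\binom{B_v}{r_v}\to\{0,1\}$, none identically zero, such that in every relation \eqref{eq:GP} and \eqref{eq:arrow}, after the coefficients are replaced by their images in $\mathbb K$, the number of nonzero terms is not exactly one. Signs, and with them the orders on the $B_v$, play no role here. The vanishing pattern of a complex solution is a $\mathbb K$-point, because a vanishing sum of complex numbers cannot have exactly one nonzero term.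

Let $\operatorname{supp}(P)=\{(v,I):P_v(I)=1\}$. The finite set $\mathrm{Gr}_{\mathbf r}(M,B)(\mathbb K)$ carries the topology in which $P'$ lies in the closure of $P$ if and only if $\operatorname{supp}(P')\subseteq\operatorname{supp}(P)$. The \emph{Tits space} $\mathrm{Gr}_{\mathbf r}(M,B)^{\mathrm{Tits}}$ is the subspace of closed points, that is, of those $P$ for which no point $P'$ has $\operatorname{supp}(P')\subsetneq\operatorname{supp}(P)$.

\begin{example}[One vertex]\label{ex:vertex}
Let $Q$ have one vertex and no arrow, $M=\mathbb C^d$, $\mathbf r=(r)$. If $P$ is the indicator function of a single $r$-subset $A$, every term of \eqref{eq:GP} vanishes, since $I\cup e=A=J\setminus e$ would give both $e\in A$ and $e\notin A$. So the one-element supports occur, every support contains one of them, and there are $\binom dr$ closed points. The Grassmannian of $(d-r)$-dimensional subspaces has $\binom dr$ Schubert cells, so $\chi=\binom dr$. Equality holds for every basis.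
\end{example}

\begin{example}[One arrow]\label{ex:arrow}
Let $M$ be an isomorphism $\alpha\colon\mathbb C^2\to\mathbb C^2$ and $\mathbf r=\mathbf r^\ast=(1,1)$. The quiver Grassmannian is $\mathbb P^1$, with $\chi=2$. Take bases $\{v_1,v_2\}$ of the source and $\{a,b\}$ of the target, and write $\alpha(v_j)=x_ja+y_jb$. Put $w_1=P_s(v_2)$, $w_2=-P_s(v_1)$, $u_a=P_t(b)$, $u_b=-P_t(a)$; these are the coordinates of vectors spanning the two lines of the subrepresentation. Each relation \eqref{eq:GP} has two terms with the same monomial and excludes nothing, and the only relation \eqref{eq:arrow} is $(x_1w_1+x_2w_2)u_b-(y_1w_1+y_2w_2)u_a=0$. A $\mathbb K$-point is a pair (support of $w$; support of $u$), and testing the nine candidates gives: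
\begin{center}
\begin{tabular}{lll}
\hline
$\alpha(v_1),\ \alpha(v_2)$ & closed points & other points\\
\hline
$a,\ b$ & $(1;a),\ (2;b)$ & $(12;ab)$\\
$a,\ a+b$ & $(1;a),\ (2;ab),\ (12;b)$ & $(12;ab)$\\
$a+b,\ a+2b$ & $(1;ab),\ (2;ab),\ (12;a),\ (12;b)$ & $(12;ab)$\\
\hline
\end{tabular}
\end{center}
In each row the closed points correspond to the distinct points among $\langle v_1\rangle$, $\langle v_2\rangle$, $\alpha^{-1}\langle a\rangle$, $\alpha^{-1}\langle b\rangle$ on $\mathbb P^1$.
\end{example}

So the count depends on the basis, and it equals $\chi$ in Example~\ref{ex:arrow} when the bases at the two ends of the arrow are aligned. With several arrows at a vertex, one basis has to suit all of them at once, and one asks for which representations this is possible. Recall that a quiver is \emph{tame} if its underlying graph is an extended Dynkin diagram of type $ADE$; the diagram $\widetilde D_4$ is the star with four arms. The following question is taken from \cite{JLV}.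

\begin{quote}
\textbf{Question.} Let $Q$ be a tame quiver, $M$ an indecomposable representation of $Q$ and $\mathbf r$ a rank vector. Does there exist a basis $B$ of $M$ such that
\[
\chi\bigl(\mathrm{Gr}_{\mathbf r^\ast}(M)\bigr)=\#\,\mathrm{Gr}_{\mathbf r}(M,B)^{\mathrm{Tits}}\,?
\]
\end{quote}

The question is also phrased with the word ``irreducible'', which we understand as indecomposable; the trivial case of one-dimensional simple representations is not what is meant. The answer is negative, and the counterexample belongs to the following family.

For $n\ge0$ let $Q^{(n)}$ be the quiver with vertices $0,1,\dots,n$ and arrows $\alpha_i\colon0\to i$ for $1\le i\le n$, so that $Q^{(4)}$ is of type $\widetilde D_4$. Let $V=\mathbb C^3$, and let $p_1,\dots,p_n\subset V$ be distinct one-dimensional subspaces, viewed as points of $\mathbb P(V)=\mathbb P^2$, no three of them collinear. Let $M$ be the representation with $M_0=V$, $M_i=V/p_i$ and $\alpha_i\colon V\to V/p_i$ the projection. Its dimension vector is $(3;2,\dots,2)$. Put $\mathbf r=(2;1,\dots,1)$, so that $\mathbf r^\ast=(1;1,\dots,1)$.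

\begin{theorem}\label{thm:main}
Let $Q^{(n)}$, $M$ and $\mathbf r$ be as above.
\begin{enumerate}
\item[(1)] $\chi(\mathrm{Gr}_{\mathbf r^\ast}(M))=n+3$. If $n\ge4$, then $\operatorname{End}(M)=\mathbb C$, so $M$ is indecomposable.
\item[(2)] If $n\ge4$, then $\#\mathrm{Gr}_{\mathbf r}(M,B)^{\mathrm{Tits}}\ge n+4$ for every basis $B$ of $M$. For $n=4$ this answers the Question in the negative.
\item[(3)] For $n=4$ some basis gives exactly $8$ closed points. Hence the minimum over all bases is $8=\chi+1$.
\item[(4)] If $n\le3$, some basis gives exactly $n+3=\chi$ closed points. So in this family equality can be achieved by a choice of basis if and only if $n\le3$.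
\item[(5)] The answer is also negative for the four subspace quiver, of type $\widetilde D_4$ with all arrows pointing to the center. Let $n=4$ and let $M^\vee$ be the representation dual to $M$, given by the four planes $p_i^\perp\subset V^\ast$, with dimension vector $(3;2,2,2,2)$. It is indecomposable, and for the rank vector $(1;1,1,1,1)$ the Euler characteristic is $7$ and every basis gives at least $8$ closed points.
\end{enumerate}
\end{theorem}

The proof is a count. A basis of $V$ is a triangle in $\mathbb P^2$, and a $\mathbb K$-point records, among other things, whether the line $N_0\subset V$ is a vertex of the triangle, lies on a side, or lies off the sides. If $m$ of the vertices are among the $p_i$, there are $3+m$ closed points of the first kind. The remaining $f=n-m$ points $p_i$ are called free, and $\chi=3+m+f$. So equality in the Question needs exactly $f$ closed points of the other two kinds, and we show that there are at least $f+1$ when $n\ge4$. Section~\ref{sec:complex} proves (1). Section~\ref{sec:K} describes the closed points, Section~\ref{sec:bases} counts them for explicit bases and shows where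 the extra point comes from, Section~\ref{sec:bound} proves the lower bound, and Section~\ref{sec:dual} reverses the arrows.

\section{Endomorphisms and the Euler characteristic}\label{sec:complex}

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
An endomorphism of $M$ is a tuple $(g;g_1,\dots,g_n)$ of linear maps with $g_i\alpha_i=\alpha_ig$. This identity gives $g(p_i)\subseteq\ker\alpha_i=p_i$, and it determines $g_i$ from $g$ because $\alpha_i$ is surjective. Let $n\ge4$. Since $p_1,p_2,p_3$ are not collinear, generators $v_j\in p_j$ form a basis of $V$. A generator of $p_4$ has three nonzero coordinates, since otherwise $p_4$ would be collinear with two of $p_1,p_2,p_3$. After rescaling the $v_j$ we have $p_4=\langle v_1+v_2+v_3\rangle$. Then $g$ is diagonal in $v_1,v_2,v_3$ and has $v_1+v_2+v_3$ as an eigenvector, so $g$ is a scalar, and each $g_i$ is the same scalar. Thus $\operatorname{End}(M)=\mathbb C$. A decomposition of $M$ into two nonzero summands would give an idempotent endomorphism other than $0$ and $1$, so $M$ is indecomposable.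

The variety $X=\mathrm{Gr}_{\mathbf r^\ast}(M)$ consists of the tuples $(N_0;N_1,\dots,N_n)$ of one-dimensional subspaces with $\alpha_i(N_0)\subseteq N_i$. If $N_0\notin\{p_1,\dots,p_n\}$, then $N_i=\alpha_i(N_0)$ for all $i$, so this open part of $X$ is isomorphic to $\mathbb P^2\setminus\{p_1,\dots,p_n\}$. If $N_0=p_i$, then $N_i\in\mathbb P(V/p_i)\cong\mathbb P^1$ is arbitrary and the other $N_{i'}$ are determined, since the points are distinct. The Euler characteristic of complex algebraic varieties is additive: $\chi(Y)=\chi(Z)+\chi(Y\setminus Z)$ for $Z\subseteq Y$ closed. Hence $\chi(X)=(3-n)+2n=n+3$.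
\end{proof}

The normal form $p_4=\langle v_1+v_2+v_3\rangle$ shows that for $n=4$ the isomorphism class of $M$ does not depend on the four points. A one-dimensional subspace $N_i\subset V/p_i$ is a line of $\mathbb P^2$ through $p_i$, and the condition $\alpha_i(N_0)\subseteq N_i$ says that this line contains $N_0$. So $X$ is the blow-up of $\mathbb P^2$ at $p_1,\dots,p_n$, a description that we use only to draw pictures.

\section{The closed points over $\mathbb K$}\label{sec:K}

Fix an arbitrary basis $B$ of $M$. Write $B_0=\{v_1,v_2,v_3\}$ and $q_j=\langle v_j\rangle\in\mathbb P^2$. Write $B_i=\{a,b\}$ for $1\le i\le n$, where $a$ and $b$ depend on $i$, and $\alpha_i(v_j)=x_{ij}a+y_{ij}b$. Over $\mathbb K$ only the vanishing of $x_{ij},y_{ij}$ matters. The \emph{type of $j$ at $i$} is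
\[
0\ \text{ if } x_{ij}=y_{ij}=0,\qquad a\ \text{ if only } x_{ij}\ne0,\qquad b\ \text{ if only } y_{ij}\ne0,\qquad \ast\ \text{ if } x_{ij},y_{ij}\ne 0 .
\]
Geometrically, $B_0$ is the triangle $q_1q_2q_3$, and $B_i$ is a pair of distinct lines $L_i^a=\mathbb P(\alpha_i^{-1}\langle a\rangle)$, $L_i^b=\mathbb P(\alpha_i^{-1}\langle b\rangle)$ through $p_i$. The type of $j$ at $i$ is $0$ if $q_j=p_i$, it is $a$ or $b$ if $q_j\neq p_i$ lies on $L_i^a$ or $L_i^b$, and it is $\ast$ if $q_j$ lies on neither line. In this section we use only that the $p_i$ are distinct.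

\subsection*{Encoding}
As in Example~\ref{ex:arrow}, a Pl\"ucker coordinate is best indexed by the basis vector that it omits. For a tuple $(P_v)$ of nonzero functions with values in $\{0,1\}$ put
\[
S=\{j:P_0(B_0\setminus v_j)=1\}\subseteq\{1,2,3\},\qquad T_i=\{k\in B_i:P_i(B_i\setminus k)=1\}\subseteq\{a,b\}.
\]
For a complex point, $S$ and $T_i$ are the supports of vectors spanning $N_0$ and $N_i$. Thus $\#S=1,2,3$ means that $N_0$ is a vertex of the triangle, lies on a side but is not a vertex, or lies on no side; and $T_i=\{a\}$ means $N_i=\langle a\rangle$, which forces $N_0\in L_i^a$. For $S\subseteq\{1,2,3\}$ let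
\[
x_i(S)=\#\{j\in S:x_{ij}\ne0\},\qquad y_i(S)=\#\{j\in S:y_{ij}\ne0\},
\]
and let $[\,\cdot\,]$ be $1$ for a true statement and $0$ for a false one.

\begin{lemma}\label{lem:encoding}
The points of $\mathrm{Gr}_{\mathbf r}(M,B)(\mathbb K)$ correspond to the tuples $(S;T_1,\dots,T_n)$ of nonempty subsets $S\subseteq\{1,2,3\}$, $T_i\subseteq\{a,b\}$ with
\begin{equation}\label{eq:allowed}
[b\in T_i]\,x_i(S)+[a\in T_i]\,y_i(S)\ne1\qquad(1\le i\le n).
\end{equation}
Inclusion of supports corresponds to componentwise inclusion of tuples.
\end{lemma}

\begin{proof}
The encoding is a bijection onto tuples of nonempty subsets and respects inclusion. The relations \eqref{eq:GP} impose nothing. At vertex $0$ we have $J=B_0$ and $I=\{v\}$; with $B_0\setminus I=\{v',v''\}$ both terms are $\pm P_0(\{v,v'\})P_0(\{v,v''\})$. At vertex $i$ we have $I=\emptyset$, $J=\{a,b\}$, and both terms are $\pm P_i(\{a\})P_i(\{b\})$. In either case the number of nonzero terms is $0$ or $2$. For $\alpha_i$ the only relation \eqref{eq:arrow} has $I=\emptyset$ and $J=B_0$, and its terms are $\pm x_{ij}P_i(\{a\})P_0(B_0\setminus v_j)$ and $\pm y_{ij}P_i(\{b\})P_0(B_0\setminus v_j)$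 for $j=1,2,3$. Since $P_i(\{a\})=1$ means $b\in T_i$ and $P_i(\{b\})=1$ means $a\in T_i$, the number of nonzero terms is the left side of \eqref{eq:allowed}.
\end{proof}

\subsection*{A criterion for closedness}
Once $S$ is fixed, the conditions \eqref{eq:allowed} for different $i$ are independent. Call a nonempty $T\subseteq\{a,b\}$ \emph{allowed for $S$ at $i$} if \eqref{eq:allowed} holds with $T_i=T$. Thus $\{a\}$ is allowed if and only if $y_i(S)\ne1$, $\{b\}$ if and only if $x_i(S)\ne1$, and $\{a,b\}$ if and only if $x_i(S)+y_i(S)\ne1$. Let $\mu_i(S)$ be the set of minimal allowed subsets. With $x=x_i(S)$ and $y=y_i(S)$,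
\begin{equation}\label{eq:mu}
\mu_i(S)=
\begin{cases}
\{\{a\},\{b\}\} & \text{if } x\ne1,\ y\ne1,\\
\{\{a\}\} & \text{if } x=1,\ y\ne1,\\
\{\{b\}\} & \text{if } x\ne1,\ y=1,\\
\{\{a,b\}\} & \text{if } x=y=1.
\end{cases}
\end{equation}
In particular $\mu_i(S)$ is never empty. A point can also fail to be closed because $S$ can be shrunk, and this is where the different $i$ interact. Say that $T\subseteq\{a,b\}$ \emph{admits $S'$ at $i$} if $T$ contains a member of $\mu_i(S')$. The set $\{a,b\}$ admits every $S'$, and a one-element set admits $S'$ if and only if it is allowed for $S'$.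

\begin{lemma}\label{lem:closed}
A tuple $(S;T_1,\dots,T_n)$ is a closed point if and only if $T_i\in\mu_i(S)$ for all $i$ and no $S'$ with $\emptyset\ne S'\subsetneq S$ is admitted by all $T_i$ simultaneously.
\end{lemma}

\begin{proof}
The tuple is a point if and only if each $T_i$ is allowed for $S$. A smaller point with the same $S$ exists if and only if some $T_i$ is not minimal among the allowed sets. A smaller point with first entry $S'\subsetneq S$ exists if and only if each $T_i$ contains a set allowed for $S'$ at $i$, hence a minimal one.
\end{proof}

One consequence is used repeatedly: if the sets $T_i\in\mu_i(S)$ chosen at some of the indices already admit no common $S'$, then every completion by sets $T_{i'}\in\mu_{i'}(S)$ at the other indices is a closed point, and a completion exists. Let $\nu_1,\nu_2,\nu_3$ be the numbers of closed points with $\#S=1,2,3$.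

\subsection*{Vertices}
Let $m$ be the number of $j$ with $q_j\in\{p_1,\dots,p_n\}$. Call $i$ \emph{free} if $p_i\notin\{q_1,q_2,q_3\}$, and let $f=n-m$ be the number of free indices.

\begin{lemma}\label{lem:nu1}
$\nu_1=3+m$.
\end{lemma}

\begin{proof}
By \eqref{eq:mu}, $\mu_i(\{j\})$ is $\{\{a\},\{b\}\}$, $\{\{a\}\}$, $\{\{b\}\}$, $\{\{a,b\}\}$ when $j$ has type $0,a,b,\ast$ at $i$. Since $\{j\}$ cannot be shrunk, all tuples with $T_i\in\mu_i(\{j\})$ are closed. The $p_i$ are distinct, so $j$ has type $0$ at one index if $q_j$ is among the $p_i$ and at none otherwise. This gives two closed points in the first case and one in the second.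
\end{proof}

Since $\chi=n+3=(3+m)+f$, a basis gives equality in the Question if and only if $\nu_2+\nu_3=f$.

\subsection*{Sides}
Let $S=\{j,k\}$ with $j\neq k$. The types of $j$ and $k$ at $i$ are not both $0$, because $q_j\ne q_k$. Up to exchanging $j$ with $k$ and $a$ with $b$, six pairs of types remain. Table~\ref{tab:pairs} lists them. The third column is read off from \eqref{eq:mu}; for the fourth, $\{a\}$ admits $\{j\}$ exactly when $j$ has type $0$ or $a$, and $\{b\}$ admits $\{j\}$ exactly when $j$ has type $0$ or $b$.

\begin{table}[ht]
\centering
\begin{tabular}{lllll}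
\hline
types & $(x_i(S),y_i(S))$ & members of $\mu_i(S)$ & admits $\{j\}$, $\{k\}$ & name\\
\hline
$(0,a)$ & $(1,0)$ & $\{a\}$ & both & neutral\\
$(0,\ast)$ & $(1,1)$ & $\{a,b\}$ & both & neutral\\
$(a,b)$ & $(1,1)$ & $\{a,b\}$ & both & neutral\\
$(a,a)$ & $(2,0)$ & $\{a\}$, $\{b\}$ & $\{a\}$: both; $\{b\}$: neither & parallel\\
$(a,\ast)$ & $(2,1)$ & $\{b\}$ & neither & mixed\\
$(\ast,\ast)$ & $(2,2)$ & $\{a\}$, $\{b\}$ & each: neither & double star\\
\hline
\end{tabular}
\caption{The pair $S=\{j,k\}$ at an index $i$, up to the symmetries $j\leftrightarrow k$ and $a\leftrightarrow b$.}\label{tab:pairs}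
\end{table}

The entries ``neither'' are those where the corresponding line through $p_i$ meets the side $q_jq_k$ away from the vertices. In the parallel case the side is $L_i^a$ itself, and $L_i^b$ meets it in $p_i$. The rows $(a,b)$, $(a,\ast)$, $(\ast,\ast)$ are the three rows of Example~\ref{ex:arrow}.

For $c\in\{1,2,3\}$ write $\hat c=\{1,2,3\}\setminus\{c\}$ for the pair opposite $c$. Let $h_c$ be the number of indices $i$ at which $\hat c$ is parallel or double star. Let $u_c=1$ if $\hat c$ is mixed or double star at no index, and $u_c=0$ otherwise.

\begin{lemma}\label{lem:nu2}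
$\nu_2=\sum_{c=1}^3\bigl(2^{h_c}-u_c\bigr)$.
\end{lemma}

\begin{proof}
Fix $c$ and $S=\hat c$. By Table~\ref{tab:pairs} there are $2^{h_c}$ tuples with $T_i\in\mu_i(S)$ for all $i$. Each $T_i$ admits both one-element subsets of $S$ or neither, so by Lemma~\ref{lem:closed} a tuple fails to be closed exactly when every $T_i$ admits both. If $S$ is mixed or double star at some index, no such tuple exists. Otherwise $S$ is neutral or parallel at every index, exactly one member of each $\mu_i(S)$ admits both, and there is one such tuple.
\end{proof}

\begin{remark}\label{rem:nonreal}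
A closed point need not be the vanishing pattern of a complex point. If $S$ has types $(a,a)$ at two indices $i\ne i'$, the tuples with $T_i=T_{i'}=\{b\}$ are closed, but a complex point with this pattern would have $N_0=p_i$ and $N_0=p_{i'}$. The plane geometry is therefore only a guide, and the proofs rest on Lemma~\ref{lem:closed}.
\end{remark}

\section{Explicit bases and the extra point}\label{sec:bases}

The natural attempt is to place as many vertices of the triangle as possible at the points $p_i$ and to take the sides as the lines $L_i^a,L_i^b$. For $n\le3$ this aligns all bases.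

\begin{proposition}\label{prop:small}
If $n\le3$, there is a basis with exactly $n+3$ closed points.
\end{proposition}

\begin{proof}
Choose generators $v_j\in p_j$ for $j\le n$. They are linearly independent, since the $p_j$ are distinct and, for $n=3$, not collinear; complete them to a basis of $V$. Let $B_i$ consist of the images of the two $v_j$ with $j\ne i$. At each $i$ the index $j=i$ has type $0$ and the other two have types $a$ and $b$. So $m=n$ and $\nu_1=n+3$. The pairs have types $(0,a)$, $(0,b)$, $(a,b)$, all neutral, so $h_c=0$, $u_c=1$ and $\nu_2=0$. For $S=\{1,2,3\}$ we have $x_i(S)=y_i(S)=1$, so the only candidate has $T_i=\{a,b\}$ for all $i$. These sets admit every $S'$, and $\nu_3=0$.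
\end{proof}

\begin{remark}\label{rem:torus}
For $n\le3$ every matrix that is diagonal in $v_1,v_2,v_3$ preserves all $p_i$ and so induces an endomorphism of $M$. Hence $M$ is decomposable, and the torus $(\mathbb C^\times)^3$ acts on $\mathrm{Gr}_{\mathbf r^\ast}(M)$. Its fixed points are the subrepresentations spanned by basis vectors, two over each $q_j=p_j$ with $j\le n$ and one over each other $q_j$; their vanishing patterns are the $n+3$ closed points. For $n\ge4$ the only automorphisms of $M$ are scalars, which act trivially, so this mechanism for equality is not available.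
\end{remark}

With a fourth point the triangle has no vertex left.

\begin{proposition}\label{prop:eight}
If $n=4$, there is a basis with exactly $8$ closed points.
\end{proposition}

\begin{proof}
As in Section~\ref{sec:complex}, choose $v_j\in p_j$ $(j\le3)$ with $p_4=\langle v_1+v_2+v_3\rangle$. For $i\le3$ take $B_i$ as in Proposition~\ref{prop:small}. Let $B_4=\{a,b\}$ with $a=\alpha_4(v_1)$ and $b=\alpha_4(v_2)$; this is a basis of $V/p_4$ since $v_1,v_2,v_1+v_2+v_3$ is a basis of $V$, and $\alpha_4(v_3)=-a-b$. The types of $1,2,3$ at $i=4$ are $a,b,\ast$. Here $m=3$, so $\nu_1=6$. All pairs are neutral at $i\le3$. At $i=4$ the pair $\{1,2\}$ is neutral and the pairs $\{1,3\}$, $\{2,3\}$ are mixed. So all $h_c$ vanish, $u_3=1$, $u_1=u_2=0$, and $\nu_2=1+1+0=2$. For $S=\{1,2,3\}$ the sets $T_i=\{a,b\}$ $(i\le3)$ admit everything. At $i=4$ we have $x_4(S)=y_4(S)=2$, so $T_4$ is $\{a\}$, which admits $\{1\}$, or $\{b\}$, which admits $\{2\}$. Hence $\nu_3=0$, and the total is $6+2+0=8$.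
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\draw (0,0)--(6,0)--(3,5)--cycle;
\draw[dashed] (0,0)--(4.5,2.5);
\draw[dashed] (6,0)--(1.5,2.5);
\foreach \p in {(0.7,0),(0.36,0.6),(5.3,0),(5.64,0.6),(2.64,4.4),(3.36,4.4)}
  \fill \p circle (2.5pt);
\fill (4.4,2.4) rectangle (4.6,2.6);
\fill (1.4,2.4) rectangle (1.6,2.6);
\draw[fill=white] (3,1.667) circle (2.5pt);
\node[below left] at (0,0) {$p_1$};
\node[below right] at (6,0) {$p_2$};
\node[above] at (3,5) {$p_3$};
\node[below] at (3,1.55) {$p_4$};
\node[right] at (4.6,2.6) {$\langle v_2+v_3\rangle$};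
\node[left] at (1.4,2.6) {$\langle v_1+v_3\rangle$};
\node at (3.65,2.4) {$L_4^a$};
\node at (2.35,2.4) {$L_4^b$};
\end{tikzpicture}
\caption{A basis for four points with eight closed points. The basis of $V=\mathbb C^3$ is the triangle $p_1p_2p_3$, the bases of $V/p_i$ for $i\le3$ are given by the two sides through $p_i$, and the basis of $V/p_4$ by the dashed lines. Six closed points (dots) are the directions of the sides at the vertices. Two more (squares) are the points where the dashed lines cross the opposite sides. The Euler characteristic of the plane blown up in the four points is $7$.}\label{fig:eight}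
\end{figure}

Figure~\ref{fig:eight} shows the eight points. The fourth point raises $\chi$ by one but brings two lines, and each line produces a closed point on a side of the triangle. No other choice of lines avoids this.

\begin{example}\label{ex:m3}
Let $n=4$ and $q_j=p_j$ for $j\le3$, with arbitrary bases $B_1,\dots,B_4$. Then $\nu_1=6$. At $i=4$ the type $0$ does not occur. At most one $j$ has type $a$, since two vertices on $L_4^a$ would be collinear with $p_4$. So there is a pair $S=\{j,k\}$ with $y_{4j},y_{4k}\ne0$. Then $y_4(S)=2$, so $\{a\}\in\mu_4(S)$, while $\{a\}$ admits neither $\{j\}$ nor $\{k\}$. Completing $T_4=\{a\}$ gives a closed point with $\#S=2$. The same argument with $a$ and $b$ exchanged gives one with $T_4=\{b\}$. Thus $\nu_2\ge2=f+1$, and there are at least $8$ closed points.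
\end{example}

\section{The lower bound}\label{sec:bound}

For a general basis the argument of Example~\ref{ex:m3} meets two obstacles. A free point may lie on a side of the triangle, and then one of its two lines may be that side and produce nothing new. And the points produced by different free indices may coincide: if a pair is mixed at several indices and neutral at the others, it carries only one closed point. The second loss is made up by closed points with $\#S=3$. To organize the count we classify the free indices.

\subsection*{Patterns at a free index}
At a free index $i$ the three types lie in $\{a,b,\ast\}$. They are neither all $a$ nor all $b$, because $\alpha_i$ has rank $2$. Up to exchanging $a$ and $b$, the multiset of types is therefore $aab$, $ab\ast$, $aa\ast$, $a\ast\ast$ or $\ast\ast\ast$. We name the \emph{patterns} as follows, always up to exchanging $a$ and $b$: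
\begin{itemize}
\item $E_c$: type $b$ at $c$ and type $a$ at the other two;
\item $F_s$: type $\ast$ at $s$, and types $a$ and $b$ at the other two, one each;
\item $G$: types $aa\ast$, $a\ast\ast$ or $\ast\ast\ast$.
\end{itemize}
Let $n_E,n_F,n_G$ be the numbers of free indices with these patterns, so $n_E+n_F+n_G=f$, and let $e_c$ be the number of those with pattern $E_c$.

\begin{lemma}\label{lem:AB}
\begin{enumerate}
\item[(a)] $h_c\ge e_c$ for each $c$, and $h_1+h_2+h_3\ge n_E+n_G$.
\item[(b)] If $n_F+n_G\ge1$, then $u_1+u_2+u_3\le1$.
\end{enumerate}
\end{lemma}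

\begin{proof}
(a) At an index with pattern $E_c$ the pair $\hat c$ is parallel. At an index with types $aa\ast$ one pair is parallel, and with types $a\ast\ast$ or $\ast\ast\ast$ some pair is double star. So each index with pattern $E$ or $G$ contributes to some $h_c$, and those with pattern $E_c$ contribute to $h_c$.

(b) Some free index $i$ has type $\ast$ at some $s$. The other types at $i$ lie in $\{a,b,\ast\}$, so both pairs containing $s$ are mixed or double star at $i$. Hence $u_c=0$ for both $c\ne s$.
\end{proof}

An index with pattern $F$ has one neutral and two mixed pairs and does not contribute to any $h_c$. These are the indices whose contributions to $\nu_2$ collapse.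

\subsection*{Closed points off the sides}
At an index with pattern $E_c$ the line $L_i^b$ passes through exactly one vertex of the triangle, and at an index with pattern $F_s$ each of the two lines does. Such a line meets the triangle only in that vertex and in one point of the opposite side other than its endpoints. Two such lines through different vertices therefore have no stratum of the triangle in common, so their intersection cannot be pushed to the boundary. The next lemma is the combinatorial form of this observation.

\begin{lemma}\label{lem:C}
\begin{enumerate}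
\item[(a)] If $n_F\ge1$, then $\nu_3\ge2^{n_F}-2$.
\item[(b)] If patterns $E_c$ and $E_{c'}$ with $c\ne c'$ both occur, then $\nu_3\ge1$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $S=\{1,2,3\}$. Suppose that $i$ is free and exactly one $c$ has type $b$ at $i$. Then $x_{ij}\ne0$ exactly for $j\ne c$, so $x_i(S')=\#(S'\setminus\{c\})$ for all $S'$. The set $\{b\}$ is allowed for $S'$ if and only if this number is not $1$. Hence $\{b\}\in\mu_i(S)$, and among the nonempty proper subsets of $S$ the set $\{b\}$ admits exactly $\{c\}$ and $\hat c$. The same holds with $a$ in place of $b$ and $y$ in place of $x$.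

At an index with pattern $E_c$ we have $x_i(S)=2$, $y_i(S)=1$, so $\mu_i(S)=\{\{b\}\}$, and $\{b\}$ admits exactly $\{c\}$ and $\hat c$. At an index with pattern $F_s$, with type $a$ at $c$ and type $b$ at $c'$, we have $x_i(S)=y_i(S)=2$, so $\mu_i(S)=\{\{a\},\{b\}\}$; the set $\{a\}$ admits exactly $\{c\}$ and $\hat c$, and $\{b\}$ admits exactly $\{c'\}$ and $\hat{c'}$. Thus at each index with pattern $E$ or $F$ a choice of $T_i\in\mu_i(S)$ determines $c(i)\in\{1,2,3\}$ such that $T_i$ admits exactly $\{c(i)\}$ and its complement. At $E_c$ we have $c(i)=c$, and at $F_s$ the two choices of $T_i$ correspond to the two values $c(i)\ne s$. The families $\{\{c\},\hat c\}$ for $c=1,2,3$ are pairwise disjoint. By Lemma~\ref{lem:closed}, every tuple with $T_i\in\mu_i(S)$ for which the $c(i)$ are not all equal is closed.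

(a) There are $2^{n_F}$ choices of the $T_i$ at the indices with pattern $F$. A choice with $c(i)$ constant is determined by the constant, which must differ from $s$ if $F_s$ occurs; so there are at most two such choices. Each of the others extends to a closed point.

(b) Every tuple with $T_i\in\mu_i(S)$ has nonconstant $c(i)$, and such a tuple exists.
\end{proof}

\subsection*{The count}

\begin{proposition}\label{prop:claim}
If $n\ge4$, then $\nu_2+\nu_3\ge f+1$ for every basis.
\end{proposition}

\begin{proof}
Since $m\le3$ and $n\ge4$, we have $f\ge1$. We use $2^h\ge h+1$ for $h\ge0$ and $2^h\ge h+2$ for $h\ge2$.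

\emph{Case A: $n_F+n_G\ge1$.} By Lemmas~\ref{lem:nu2} and \ref{lem:AB},
\[
\nu_2\ \ge\ \sum_{c=1}^3(h_c+1)-1\ \ge\ n_E+n_G+2\ =\ f-n_F+2 .
\]
If $n_F=0$, this is more than we need. If $n_F\ge1$, then $\nu_3\ge2^{n_F}-2\ge n_F-1$ by Lemma~\ref{lem:C}(a), and $\nu_2+\nu_3\ge f+1$.

\emph{Case B: every free index has pattern $E$.} Then $f=e_1+e_2+e_3$. From $h_c\ge e_c$ and $u_c\le1$ we get
\[
\nu_2\ \ge\ \sum_{c=1}^3\bigl(2^{e_c}-1\bigr),
\]
and each summand is at least $e_c$. If some $e_c\ge2$, the corresponding summand is at least $e_c+1$, so $\nu_2\ge f+1$. If all $e_c\le1$ and $f\ge2$, then $\nu_2\ge f$, two patterns $E_c,E_{c'}$ with $c\ne c'$ occur, and $\nu_3\ge1$ by Lemma~\ref{lem:C}(b).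

It remains to exclude $f=1$. Then $n-1=m\le3$ forces $n=4$ and $m=3$, so $q_1,q_2,q_3$ are three of the points $p_1,\dots,p_4$. The remaining point $p_i$ has pattern $E_c$ for some $c$. With $\hat c=\{j,k\}$, the vectors $\alpha_i(v_j)=x_{ij}a$ and $\alpha_i(v_k)=x_{ik}a$ are nonzero and proportional, so $x_{ik}v_j-x_{ij}v_k$ is a nonzero vector in $\ker\alpha_i=p_i$. Thus $p_i$ lies on the line through $q_j$ and $q_k$, which are two of the other points. This contradicts the hypothesis that no three of the points are collinear.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)--(4)]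
Let $n\ge4$. By Lemma~\ref{lem:nu1} and Proposition~\ref{prop:claim}, every basis $B$ satisfies
\[
\#\mathrm{Gr}_{\mathbf r}(M,B)^{\mathrm{Tits}}=\nu_1+\nu_2+\nu_3\ \ge\ (3+m)+(f+1)=n+4>n+3=\chi(\mathrm{Gr}_{\mathbf r^\ast}(M)).
\]
For $n=4$ the quiver is of type $\widetilde D_4$ and $M$ is indecomposable by (1), with $\chi=7$ and at least $8$ closed points for every basis. This proves (2). Part (3) follows from (2) and Proposition~\ref{prop:eight}, and part (4) from (2) and Proposition~\ref{prop:small}.
\end{proof}

\begin{remark}\label{rem:collinear}
In Proposition~\ref{prop:claim} the hypothesis on collinearity enters only in the last step, and it is needed there. Let $p_j=\langle v_j\rangle$ for $j\le3$ and $p_4=\langle v_1+v_2\rangle$. Take $B_1,B_2,B_3$ as in Proposition~\ref{prop:small}, and $a=\alpha_4(v_1)=-\alpha_4(v_2)$, $b=\alpha_4(v_3)$, which is pattern $E_3$. Then $\nu_1=6$. The pair $\{1,2\}$ is parallel at $i=4$ and all other pairs are neutral everywhere, so $\nu_2=1$. For $S=\{1,2,3\}$ the set $T_4=\{b\}$ admits $\{3\}$, so $\nu_3=0$. The total is $7$, and $\chi=7$ because the computation of $\chi$ used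 only that the points are distinct. This representation is decomposable: the idempotent $\operatorname{diag}(1,1,0)$ preserves all four points.
\end{remark}

\section{Reversing the arrows}\label{sec:dual}

Let $M$ be a representation of any quiver $Q$, with basis $B$. The \emph{dual representation} $M^\vee$ of the opposite quiver $Q^{\mathrm{op}}$ has the dual spaces $M_v^\ast$ at the vertices and the transposed map along $\alpha^{\mathrm{op}}\colon t(\alpha)\to s(\alpha)$. Let $B^\vee$ be the dual basis, and identify $B_v^\vee$ with $B_v$ as index sets, so that the matrix of $\alpha^{\mathrm{op}}$ is the transpose of $(\lambda^\alpha_{k,j})$.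

\begin{lemma}\label{lem:dual}
For every rank vector $\mathbf r$,
\[
\#\mathrm{Gr}_{\mathbf r}(M,B)^{\mathrm{Tits}}=\#\mathrm{Gr}_{\mathbf r^\ast}(M^\vee,B^\vee)^{\mathrm{Tits}}\qquad\text{and}\qquad\mathrm{Gr}_{\mathbf r^\ast}(M)\cong\mathrm{Gr}_{\mathbf r}(M^\vee).
\]
\end{lemma}

\begin{proof}
For $P=(P_v)$ of rank $\mathbf r$ define $P^\vee$ of rank $\mathbf r^\ast$ by $P_v^\vee(I)=P_v(B_v\setminus I)$. We match the terms of the relations, ignoring signs. A relation \eqref{eq:arrow} for $\alpha^{\mathrm{op}}$ is given by $I'\subseteq B_{s(\alpha)}$ and $J'\subseteq B_{t(\alpha)}$ with $\#I'=r^\ast_{s(\alpha)}-1$ and $\#J'=r^\ast_{t(\alpha)}+1$. Put $J=B_{s(\alpha)}\setminus I'$ and $I=B_{t(\alpha)}\setminus J'$, so that $\#J=r_{s(\alpha)}+1$ and $\#I=r_{t(\alpha)}-1$. The terms are indexed by $k\in J'=B_{t(\alpha)}\setminus I$ and $j\in B_{s(\alpha)}\setminus I'=J$, and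
\[
\lambda^\alpha_{k,j}\,P^\vee_{s(\alpha)}(I'\cup j)\,P^\vee_{t(\alpha)}(J'\setminus k)=\lambda^\alpha_{k,j}\,P_{s(\alpha)}(J\setminus j)\,P_{t(\alpha)}(I\cup k).
\]
These are the terms of \eqref{eq:arrow} for $\alpha$ and $(I,J)$. For a relation \eqref{eq:GP} at $v$ given by $I',J'$ with $\#I'=r_v^\ast-1$, $\#J'=r_v^\ast+1$, put $J=B_v\setminus I'$ and $I=B_v\setminus J'$. Then $J'\setminus I'=J\setminus I$, and $P_v^\vee(I'\cup e)P_v^\vee(J'\setminus e)=P_v(J\setminus e)P_v(I\cup e)$ for $e$ in this set. In both cases $(I',J')\mapsto(I,J)$ is a bijection between the relations. So $P\mapsto P^\vee$ is a bijection on $\mathbb K$-points that preserves inclusion of supports in both directions, and it matches the closed points.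

For the second statement send $(N_v)$ to the annihilators $(N_v^\perp)$, of dimensions $d_v-r_v^\ast=r_v$. The inclusion $M_\alpha(N_{s(\alpha)})\subseteq N_{t(\alpha)}$ holds if and only if the transpose of $M_\alpha$ maps $N_{t(\alpha)}^\perp$ into $N_{s(\alpha)}^\perp$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(5)]
Let $n=4$, $\mathbf r=(2;1,1,1,1)$ and $\mathbf r^\ast=(1;1,1,1,1)$. The transpose of $\alpha_i$ is the inclusion of $(V/p_i)^\ast=p_i^\perp$ in $V^\ast$, so $M^\vee$ is a representation of the four subspace quiver with dimension vector $(3;2,2,2,2)$. Transposition identifies $\operatorname{End}(M^\vee)$ with the opposite ring of $\operatorname{End}(M)=\mathbb C$, so $M^\vee$ is indecomposable. For the rank vector $\mathbf r^\ast$, whose dual is $\mathbf r$, the Question compares $\chi(\mathrm{Gr}_{\mathbf r}(M^\vee))$ with the number of closed points of $\mathrm{Gr}_{\mathbf r^\ast}(M^\vee,B')(\mathbb K)$. By Lemma~\ref{lem:dual} and part (1) the former is $7$. Every basis $B'$ of $M^\vee$ is $B^\vee$ for a basis $B$ of $M$, so by Lemma~\ref{lem:dual} and part (2) the latter is at least $8$.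
\end{proof}

\begin{thebibliography}{1}

\bibitem{JLV}
Manoel Jarra, Oliver Lorscheid, Eduardo Vital,
\emph{Quiver matroids -- Matroid morphisms, quiver Grassmannians, their Euler characteristics and $\mathbb{F}_1$-points},
arXiv:2404.09255 (2024).

\end{thebibliography}
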